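\title{Extension preservation fails for graphs of cliquewidth three}

\begin{abstract}
A class of finite graphs has the extension preservation property if every first-order sentence that is preserved under passing to induced supergraphs within the class is equivalent, on the class, to an existential sentence. We show that this property fails for the graphs of cliquewidth at most $3$, and that for cliquewidth at most $k$, or linear cliquewidth at most $k$, it holds exactly when $k\le 2$. The counterexample is a single sentence, preserved by extensions over all finite graphs, with infinitely many minimal models $H_n$. The graph $H_n$ superimposes a path, which plays the role of a successor relation, on a graph that records a linear order. It is a split permutation graph of linear cliquewidth at most $3$, so the property also fails for split, permutation, interval, chordal and perfect graphs.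
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs in this paper are finite, nonempty, simple and undirected, and $x\sim y$ means that $x$ and $y$ are adjacent. A graph is viewed as a first-order structure with one binary relation: formulas are built from $x\sim y$ and $x=y$ by Boolean connectives and quantifiers over vertices, a \emph{sentence} is a formula without free variables, and $G\models\varphi$ means that $\varphi$ is true in $G$. An \emph{embedding} of $A$ into $B$ is an injective map $V(A)\to V(B)$ that preserves adjacency and non-adjacency, that is, an isomorphism of $A$ onto an induced subgraph of $B$. If there is one, $B$ is an \emph{extension} of $A$, and a \emph{proper} extension if $B$ has more vertices than $A$. Classes of graphs are closed under isomorphism, and a class is \emph{hereditary} if it is closed under taking induced subgraphs.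

A sentence is \emph{existential} if it has the form $\exists x_1\cdots\exists x_q\,\theta$ with $q\ge1$ and $\theta$ quantifier-free, and \emph{universal} if it is the negation of an existential sentence. Whether a tuple of vertices satisfies $\theta$ depends only on the subgraph that the tuple induces. Hence an existential sentence that holds in $A$ holds in every extension of $A$, and a universal sentence that holds in $B$ holds in every induced subgraph of $B$. The question is whether the first statement has a converse: is every sentence that survives the addition of vertices existential in disguise?

\begin{definition}\label{def:ep}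
Let $\mathcal C$ be a class of graphs. A sentence $\varphi$ is \emph{preserved by extensions over $\mathcal C$} if $B\models\varphi$ whenever $A,B\in\mathcal C$, $A\models\varphi$ and $A$ embeds into $B$. \emph{Extension preservation holds over $\mathcal C$} if every sentence preserved by extensions over $\mathcal C$ is equivalent on $\mathcal C$ to an existential sentence, that is, has the same models in $\mathcal C$ as some existential sentence.
\end{definition}

When $\mathcal C$ shrinks, more sentences are preserved over $\mathcal C$, but equivalence on $\mathcal C$ becomes easier to achieve. So an answer for one class does not formally transfer to a smaller or a larger one, and it is natural to go through a hierarchy of classes and ask where the answer changes.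

The hierarchy considered here measures how many types of vertices must be told apart at any moment while a graph is being assembled. The \emph{cliquewidth} of $G$ is the least $k$ such that $G$ is the underlying graph of a vertex-labeled graph, with labels in $\{1,\dots,k\}$, built by the following operations:
\begin{itemize}
\item[(i)] create a single vertex with label $i$;
\item[(ii)] take the disjoint union of two labeled graphs;
\item[(iii)] for labels $i\ne j$, add all edges between vertices labeled $i$ and vertices labeled $j$;
\item[(iv)] for labels $i,j$, relabel every vertex of label $i$ to label $j$.
\end{itemize}
The \emph{linear cliquewidth} is defined in the same way, except that in (ii) one of the two graphs must be a single vertex; it is at least the cliquewidth. We answer the following question, whose source is the work of Eleftheriadis \cite{El}: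
\begin{quote}
Does extension preservation hold over the class of all graphs of cliquewidth at most $3$?
\end{quote}

The first cases are positive. With one label, operation (iii) is never available, so the graphs are edgeless; a sentence preserved by extensions over them either has no model or says ``there are at least $r$ vertices'', and both statements are existential. With two labels the answer is again positive, because there is no infinite family of such graphs in which no member embeds into another (Section~\ref{sec:minimal}). With three labels such families exist, so this reason disappears. A counterexample, however, needs much more than such a family: it needs one sentence that has infinitely many minimal models and survives every extension inside the class. The natural pattern for such a sentence (Section~\ref{sec:chains}) uses a linear order, its successor relation and markers for the two ends, and one might guess that three labels are too few to pack all of this into one symmetric relation. They are enough, and the answer to the question is no.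

The counterexample rests on the following graphs. Let $n\ge9$ be odd. The graph $H_n$ has vertex set $\{v_1,\dots,v_n,v_1',v_n'\}$. Each vertex $x$ has a \emph{level} $\pi(x)$, given by $\pi(v_i)=i$, $\pi(v_1')=1$, $\pi(v_n')=n$. Two vertices of the same level are non-adjacent, and if $\pi(x)=i<j=\pi(y)$, then
\begin{equation}\label{eq:H}
x\sim y\iff\text{exactly one of ``$j$ is even'' and ``$j=i+1$'' holds.}
\end{equation}
In words, a vertex of even level $j$ is adjacent to all earlier levels except $j-1$, and a vertex of odd level $j$ is adjacent to no earlier level except $j-1$. Figure~\ref{fig:H9} shows $H_9$.

\begin{figure}[ht]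
\centering
\begin{tikzpicture}[scale=0.9]
\fill[gray!20,rounded corners] (1.4,1.75) rectangle (8.6,2.65);
\foreach \x/\y in {0/4,0/6,0/8,1/4,1/6,1/8,3/6,3/8,5/8} \draw (\x,0)--(\y,2);
\foreach \x/\y in {3/2,5/4,7/6,9/8,10/8} \draw[very thick] (\x,0)--(\y,2);
\foreach \x in {2,4,6,8} \fill (\x,2) circle (2.5pt) node[above] {$v_{\x}$};
\foreach \x in {1,3,5,7,9} \fill (\x,0) circle (2.5pt) node[below] {$v_{\x}$};
\fill (0,0) circle (2.5pt) node[below] {$v_1'$};
\fill (10,0) circle (2.5pt) node[below] {$v_9'$};
\end{tikzpicture}
\caption{The graph $H_9$. The vertices of even level (shaded) form a clique, whose edges are not drawn; the vertices of odd level are pairwise non-adjacent. A vertex of odd level $i$ is adjacent to the even levels $j\ge i+3$ (thin edges) and to level $i-1$ (thick edges).}\label{fig:H9}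
\end{figure}

\begin{theorem}\label{thm:sentence}
There is a first-order sentence $\varphi$ that is preserved by extensions over the class of all finite graphs, hence over every class of finite graphs, and has the following property. If a class $\mathcal C$ contains, for infinitely many odd $n\ge9$, the graph $H_n$ and all graphs $H_n-x$ with $x\in V(H_n)$, then $\varphi$ is not equivalent on $\mathcal C$ to an existential sentence. In particular, extension preservation fails over every hereditary class that contains infinitely many of the graphs $H_n$.
\end{theorem}

\begin{theorem}\label{thm:cw3}
Every $H_n$ has cliquewidth, and even linear cliquewidth, at most $3$. Hence extension preservation fails over the class of graphs of cliquewidth at most $3$.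
\end{theorem}

\begin{theorem}\label{thm:sharp}
For $k\ge1$, extension preservation holds over the graphs of cliquewidth at most $k$ if and only if $k\le2$; the same is true for linear cliquewidth. Moreover, every $H_n$ is a split graph and a permutation graph, so extension preservation fails over every hereditary class that contains all split permutation graphs of linear cliquewidth at most $3$, for example over split, permutation, interval, chordal and perfect graphs.
\end{theorem}

Section~\ref{sec:minimal} translates the property into a statement about minimal models, settles $k\le2$, and isolates what a counterexample must do. Section~\ref{sec:chains} carries this out for ordered chains, where the whole idea is visible, and explains how $H_n$ imitates a chain. Sections~\ref{sec:rigid}--\ref{sec:sentence} prove Theorem~\ref{thm:sentence}. Section~\ref{sec:classes} recalls the graph classes of Theorem~\ref{thm:sharp} and completes the proofs of Theorems~\ref{thm:cw3} and~\ref{thm:sharp}.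

\section{Minimal models}\label{sec:minimal}

Let $\chi$ be a sentence and $\mathcal C$ a class. A \emph{minimal model of $\chi$ in $\mathcal C$} is a graph $M\in\mathcal C$ with $M\models\chi$ such that no proper induced subgraph of $M$ that belongs to $\mathcal C$ satisfies $\chi$.

\begin{lemma}\label{lem:minimal}
Let $\mathcal C$ be a class and $\chi$ a sentence.
\begin{itemize}
\item[(a)] If $\chi$ is preserved by extensions over $\mathcal C$ and has finitely many minimal models in $\mathcal C$ up to isomorphism, then $\chi$ is equivalent on $\mathcal C$ to an existential sentence.
\item[(b)] Let $\chi$ be equivalent on $\mathcal C$ to an existential sentence with $q$ quantifiers. If $G\in\mathcal C$ is a model of $\chi$ with more than $q$ vertices and $G-x\in\mathcal C$ for all $x\in V(G)$, then $G-x\models\chi$ for some $x$.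
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $M_1,\dots,M_r$ be the minimal models. If $G\in\mathcal C$ satisfies $\chi$, then among the induced subgraphs of $G$ that lie in $\mathcal C$ and satisfy $\chi$, one with the fewest vertices is a minimal model; so some $M_i$ embeds into $G$. Conversely, if some $M_i$ embeds into $G\in\mathcal C$, then $G\models\chi$ by preservation. Thus $\chi$ is equivalent on $\mathcal C$ to ``some $M_i$ embeds''. If $M_i$ has $s_i$ vertices, let $\theta_i(x_1,\dots,x_{s_i})$ say that the $x_j$ are distinct and are adjacent exactly as the vertices of $M_i$; with $q=\max_i s_i$, the sentence $\exists x_1\cdots\exists x_q\,(\theta_1\vee\dots\vee\theta_r)$ expresses the condition. If $r=0$, take $\exists x\,\neg(x=x)$.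

(b) Let $\psi=\exists x_1\cdots\exists x_q\,\theta$ be the existential sentence. Then $G\models\psi$. Choose a tuple satisfying $\theta$ and a vertex $x$ outside it. The tuple still satisfies $\theta$ in $G-x$, so $G-x\models\psi$, and $G-x\models\chi$ because $G-x\in\mathcal C$.
\end{proof}

For a hereditary class, part (b) bounds the size of the minimal models by $q$, since a model with more than $q$ vertices has a smaller model inside it. So over a hereditary class a preserved sentence is equivalent to an existential one exactly when it has finitely many minimal models.

A class is \emph{well-quasi-ordered} by embedding if every infinite sequence $G_1,G_2,\dots$ of its members has indices $i<j$ such that $G_i$ embeds into $G_j$. Such a class contains no infinite \emph{antichain}, that is, no infinite family in which no member embeds into another. Let $P_4$ be the path on four vertices. The \emph{cographs} are the graphs with no induced $P_4$.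

\begin{proposition}\label{prop:cographs}
Extension preservation holds over every class of cographs. In particular it holds over the graphs of cliquewidth at most $k$, and over the graphs of linear cliquewidth at most $k$, for $k\le2$.
\end{proposition}

\begin{proof}
Let $\mathcal C$ be a class of cographs and let $\chi$ be preserved by extensions over $\mathcal C$. Pairwise non-isomorphic minimal models of $\chi$ in $\mathcal C$ form an antichain: if $M$ embedded into $M'\not\cong M$, its image would be a proper induced subgraph of $M'$ lying in $\mathcal C$ and satisfying $\chi$. Cographs are well-quasi-ordered by embedding \cite{Da}, so there are finitely many minimal models, and Lemma~\ref{lem:minimal}(a) applies. The graphs of cliquewidth at most $2$ are exactly the cographs \cite{CO}, so all the classes in the second statement consist of cographs.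
\end{proof}

For a negative result we need a preserved sentence with arbitrarily large minimal models. These two demands pull against each other: a large minimal model $G$ satisfies the sentence for a reason that is destroyed by deleting any vertex, yet nothing may be destroyed by adding vertices. The way out is to arrange that adding a vertex to $G$ always creates a small forbidden configuration, and to accept every graph that contains one.

\begin{lemma}\label{lem:template}
Let $\gamma$ be a universal sentence and $\tau$ a sentence such that no model of $\gamma\wedge\tau$ has a proper extension satisfying $\gamma$. Put $\varphi=\neg\gamma\vee\tau$.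
\begin{itemize}
\item[(a)] $\varphi$ is preserved by extensions over the class of all finite graphs.
\item[(b)] If $G\models\gamma\wedge\tau$, then $G\models\varphi$ and no proper induced subgraph of $G$ satisfies $\varphi$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $A\models\varphi$ be an induced subgraph of $B$. If $B\models\neg\gamma$, then $B\models\varphi$. If $B\models\gamma$, then $A\models\gamma$ because $\gamma$ is universal, so $A\models\tau$; by hypothesis $B$ is not a proper extension of $A$, so $B=A\models\varphi$.

(b) A proper induced subgraph $A$ of $G$ satisfies $\gamma$. If it satisfied $\varphi$, it would satisfy $\gamma\wedge\tau$ and have the proper extension $G\models\gamma$.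
\end{proof}

The task is now to find $\gamma$ and $\tau$ as in Lemma~\ref{lem:template} such that $\gamma\wedge\tau$ has arbitrarily large models of cliquewidth at most $3$.

\section{From chains to graphs}\label{sec:chains}

\subsection*{The model case}
Lemmas~\ref{lem:minimal} and~\ref{lem:template} and their proofs hold word for word for finite structures with finitely many relations, embeddings being injective maps that preserve each relation and its negation. With several relations at our disposal the task is easy, and its solution is the plan of the whole proof.

\begin{example}\label{ex:chain}
Consider finite structures with binary relations $<$ and $S$ and unary relations $F$ (``first'') and $L$ (``last''). Let $C_n$ be the set $\{1,\dots,n\}$ with the usual order, with $S(i,j)$ exactly when $j=i+1$, and with $F=\{1\}$, $L=\{n\}$. Let the universal sentence $\gamma_0$ say: $<$ is a strict linear order; if $S(x,y)$, then $x<y$ and no $z$ has $x<z<y$; if $F(x)$, no element is below $x$; if $L(x)$, no element is above $x$. Let $\tau_0$ say: some element satisfies $F$, and every $x$ satisfies $L$ or has some $y$ with $S(x,y)$. Three facts hold.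
\begin{itemize}
\item[(i)] $C_n\models\gamma_0\wedge\tau_0$.
\item[(ii)] $C_n$ has no proper extension satisfying $\gamma_0$. Indeed, a new element $w$ lies above $1$ because $F(1)$. If $w$ lies above $i<n$, it lies above $i+1$, because $S(i,i+1)$ forbids $i<w<i+1$. So $w$ lies above $n$, contradicting $L(n)$.
\item[(iii)] Every finite model $B$ of $\gamma_0\wedge\tau_0$ is isomorphic to some $C_n$. Indeed, start at an element of $F$ and follow $S$ until an element of $L$ is met. The walk increases, so it never returns to an element and must stop. By $\gamma_0$, among the $n$ elements visited, $S$ holds only for consecutive ones, $F$ only for the first and $L$ only for the last, so they form a copy of $C_n$, which is all of $B$ by (ii).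
\end{itemize}
By (ii) and (iii), Lemma~\ref{lem:template} applies, and $\neg\gamma_0\vee\tau_0$ is preserved by extensions and has every $C_n$ as a minimal model.
\end{example}

The relation $S$ and the markers let $\tau_0$ force a walk from one end to the other; the order forces every element of an extension to take a place somewhere along that walk, where there is no room. Both ingredients are needed, and each has a simple graph version on the vertex set of $H_n$. A pair of \emph{false twins} is a pair of distinct non-adjacent vertices with the same neighbors; twins at levels $1$ and $n$ will serve as the markers $F$ and $L$.

\subsection*{Successor alone}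
Let $T_n$ have the vertices and levels of $H_n$, with $x\sim y$ if and only if $|\pi(x)-\pi(y)|=1$: a path with a false twin added at each end. These trees form an antichain. Indeed, an embedding of $T_n$ into $T_m$ sends the two vertices of degree $3$ to the two vertices of degree $3$, and it preserves distances because $T_n$ is connected and $T_m$ is a tree; so $n-3=m-3$. By Lemma~\ref{lem:cw} below, the graphs of cliquewidth at most $3$ are therefore not well-quasi-ordered. But fact (ii) has no analog. Let $\gamma$ be a universal sentence with $r$ quantifiers that is true in all $T_m$, let $n>r+1$, and let $T_n^+$ be $T_n$ with an isolated vertex $z$ added. A set of at most $r$ vertices containing $z$ misses some $v_i$ with $1<i<n$, and it embeds into $T_{n+2}$: keep the levels below $i$, raise the levels above $i$ by $2$, and send $z$ to $v_{i+1}$. So every induced subgraph of $T_n^+$ on at most $r$ vertices embeds into a model of $\gamma$, and $T_n^+\models\gamma$. Nothing ties a far-away vertex to the path.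

\subsection*{Order alone}
Let $Q_n$ have the same vertices and levels, with same-level vertices non-adjacent and, for $\pi(x)<\pi(y)$, $x\sim y$ if and only if $\pi(y)$ is even. This graph records an order: on a stretch of consecutive levels, a vertex of earlier level has alternating adjacency, while a vertex of later level is adjacent to all or to none. But in every induced subgraph of $Q_n$ a vertex of largest level is isolated or adjacent to all others, which is true of no vertex of $P_4$. So the $Q_n$ are cographs, and by Proposition~\ref{prop:cographs} they cannot give a counterexample.

\subsection*{Both together}
By \eqref{eq:H}, the edge set of $H_n$ is the symmetric difference of the edge sets of $T_n$ and $Q_n$: we take the order graph and switch adjacency between consecutive levels. The order remains visible from a distance. In Figure~\ref{fig:H9}, the neighbors of $v_1$ are $v_4,v_6,v_8$, an alternating pattern, while $v_8$ is adjacent to all levels up to $6$ and $v_9$ to no level up to $7$. The switched pairs create induced copies of $P_4$, and these turn out to occur only on four consecutive levels (Lemma~\ref{lem:P4}), which makes the successor relation recognizable. The superposition costs no extra label, because a new level only has to distinguish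 the previous level from all older ones.

\begin{lemma}\label{lem:cw}
The graphs $H_n$ and $T_n$ have linear cliquewidth at most $3$.
\end{lemma}

\begin{proof}
Create $v_1$ and $v_1'$ with label $2$. For $i=2,\dots,n$ perform the following step, before which level $i-1$ has label $2$ and all earlier levels have label $1$. Add the vertices of level $i$, one at a time, with label $3$. For $H_n$, add all edges between labels $3$ and $1$ if $i$ is even, and all edges between labels $3$ and $2$ if $i$ is odd; for $T_n$, always add all edges between labels $3$ and $2$. Then relabel $2$ to $1$, and after that $3$ to $2$. Only level $i$ carries label $3$ when edges are added in step $i$, so step $i$ creates exactly the edges from level $i$ to earlier levels. For $H_n$ these go to the levels at most $i-2$ if $i$ is even and to level $i-1$ if $i$ is odd, as \eqref{eq:H} requires; for $T_n$ they go to level $i-1$. Every disjoint union adds a single vertex.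
\end{proof}

The dictionary with Example~\ref{ex:chain} is as follows. A single vertex carries too little information, so an element of the chain corresponds to a \emph{window}, a tuple that looks like eight consecutive levels; the relation $S$ corresponds to shifting a window by one level; the order corresponds to a vertex lying \emph{before} or \emph{after} a window; and $F$ and $L$ correspond to a twin of the first or last entry of a window. Facts (i)--(iii) become Proposition~\ref{prop:three}.

\section{Windows in $H_m$ are rigid}\label{sec:rigid}

Fix an odd $m\ge9$. Two properties of levels in $H_m$ are used throughout.
\begin{itemize}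
\item[(L1)] Adjacency depends only on levels, so distinct vertices of the same level are false twins.
\item[(L2)] Levels $1$ and $m$ contain two vertices each, and every other level contains exactly one.
\end{itemize}
Let $O$ and $E$ be the sets of vertices of odd and of even level. Two levels of the same parity are not consecutive, so by \eqref{eq:H} the set $O$ is independent and $E$ is a clique; here we use that $m$ is odd, so that both pairs of twins lie in $O$. For $o\in O$ of level $i$ and $e\in E$ of level $j$, \eqref{eq:H} gives $o\sim e\iff j\ne i+1$ when $j>i$, and $o\sim e\iff i=j+1$ when $j<i$. Together,
\begin{equation}\label{eq:OE}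
o\sim e\iff j\ge i+3\ \text{ or }\ j=i-1 .
\end{equation}

\begin{lemma}\label{lem:P4}
Let $x-y-z-t$ be an induced $P_4$ in $H_m$. Then $x,t\in O$, $y,z\in E$, $|\pi(x)-\pi(t)|=|\pi(y)-\pi(z)|=2$, and the four levels are four consecutive integers.
\end{lemma}

\begin{proof}
If $y\in O$, its neighbors $x$ and $z$ lie in the clique $E$, although $x\not\sim z$. So $y\in E$, and by symmetry $z\in E$. Since $x\not\sim z$ and $t\not\sim y$, we get $x,t\in O$. Let $i,j,k,i'$ be the levels of $x,y,z,t$; reversing the path if necessary, assume $i\le i'$. The vertex $y$ is adjacent to $x$ but not to $t$, so $i\ne i'$ by (L1), and $i'\ge i+2$. We apply \eqref{eq:OE} four times. From $x\not\sim z$ we get $k\le i+1$. From $t\sim z$ we get $k\ge i'+3$ or $k=i'-1$, and the first option contradicts $k\le i+1$. Thus $i+1\le i'-1=k\le i+1$, so $k=i+1$ and $i'=i+2$. From $x\sim y$ we get $j\ge i+3$ or $j=i-1$, and from $t\not\sim y$ we get $j\le i'+1=i+3$. So $j\in\{i-1,i+3\}$; in both cases $|j-k|=2$, and the levels are $i-1,\dots,i+2$ or $i,\dots,i+3$.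
\end{proof}

We now copy the adjacency pattern of consecutive levels into a definition that makes sense in any graph.

\begin{definition}\label{def:window}
Let $\varepsilon$ be an integer. An \emph{$\varepsilon$-window of length $\ell$} in a graph $G$ is a tuple $(u_1,\dots,u_\ell)$ of distinct vertices such that for $i<j$,
\[
u_i\sim u_j\iff\text{exactly one of ``$j+\varepsilon$ is even'' and ``$j=i+1$'' holds.}
\]
\end{definition}

Only the parity of $\varepsilon$ matters, and the tuple determines it, since $u_1\sim u_2$ if and only if $\varepsilon$ is odd. Two facts follow from the definition.
\begin{itemize}
\item[(W1)] Deleting the last entry of an $\varepsilon$-window gives an $\varepsilon$-window. Deleting the first entry gives an $(\varepsilon+1)$-window, because $u_j$ becomes entry number $j-1$ and $(j-1)+(\varepsilon+1)=j+\varepsilon$.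
\item[(W2)] Vertices $u_1,\dots,u_\ell$ of $H_m$ with $\pi(u_j)=p+j-1$ form a $(p-1)$-window, by \eqref{eq:H}.
\end{itemize}
The converse of (W2) is the fact that lets first-order logic see the successor relation of $H_m$.

\begin{lemma}[Rigidity]\label{lem:rigid}
Let $\ell\ge6$, let $(u_1,\dots,u_\ell)$ be an $\varepsilon$-window in $H_m$, and let $p=\pi(u_1)$. Then $p\equiv\varepsilon+1\pmod 2$ and $\pi(u_j)=p+j-1$ for all $j$.
\end{lemma}

\begin{proof}
Write $a_j=\pi(u_j)$, and call an index $j$ \emph{even-type} or \emph{odd-type} according to the parity of $j+\varepsilon$. By Definition~\ref{def:window}, consecutive entries are adjacent when the later index is odd-type, and non-consecutive entries when the later index is even-type.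

\emph{Four consecutive entries induce a $P_4$.} If $i$ is odd-type, then $i+1,i+3$ are even-type and $i+2$ is odd-type. Of the consecutive pairs among $u_i,\dots,u_{i+3}$ only $u_{i+1}u_{i+2}$ is an edge, and of the other three pairs $u_iu_{i+3}$ and $u_{i+1}u_{i+3}$ are edges; the path is $u_i-u_{i+3}-u_{i+1}-u_{i+2}$. If $i$ is even-type, all types are reversed, the edges are $u_iu_{i+1}$, $u_{i+2}u_{i+3}$ and $u_iu_{i+2}$, and the path is $u_{i+1}-u_i-u_{i+2}-u_{i+3}$. In both cases the ends have odd-type indices and the midpoints have even-type indices. Every pair $u_j,u_{j+2}$ lies in such a block, so Lemma~\ref{lem:P4} gives:
\begin{itemize}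
\item[(1)] $a_j\equiv j+\varepsilon\pmod2$ for all $j$;
\item[(2)] $|a_{j+2}-a_j|=2$ for $1\le j\le\ell-2$;
\item[(3)] $a_j,\dots,a_{j+3}$ are four consecutive integers, in some order, for $1\le j\le\ell-3$.
\end{itemize}

\emph{The levels do not turn back:} $a_{j+4}\ne a_j$ for $1\le j\le\ell-4$. Otherwise $u_j$ and $u_{j+4}$ are twins by (L1). If $j\ge2$, then $u_{j-1}\sim u_j$ exactly when $j$ is odd-type and $u_{j-1}\sim u_{j+4}$ exactly when $j+4$, and hence $j$, is even-type; so $u_{j-1}$ is adjacent to exactly one of the twins. If $j=1$, then $u_6$ exists because $\ell\ge6$, and $u_6\sim u_5$ exactly when $6$ is odd-type while $u_6\sim u_1$ exactly when $6$ is even-type. Both cases contradict twinship.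

With (2), this shows that $a_1,a_3,a_5,\dots$ is an arithmetic progression with difference $2d$ and $a_2,a_4,a_6,\dots$ one with difference $2d'$, where $d,d'\in\{1,-1\}$.

\emph{The two progressions interleave.} By (3) for $j=1$, the set $\{a_2,a_4\}$ completes $\{a_1,a_1+2d\}$ to four consecutive integers, so it is $\{a_1-d,a_1+d\}$ or $\{a_1+d,a_1+3d\}$. By (3) for $j=2$, it completes $\{a_1+2d,a_1+4d\}$, so it is $\{a_1+d,a_1+3d\}$ or $\{a_1+3d,a_1+5d\}$. Hence $\{a_2,a_4\}=\{a_1+d,a_1+3d\}$. The same argument with all indices raised by one, which uses (3) for $j=2,3$ and needs $\ell\ge6$, gives $\{a_3,a_5\}=\{a_2+d',a_2+3d'\}$. If $d'=-d$, then $a_4=a_2-2d$ forces $a_2=a_1+3d$, so $\{a_3,a_5\}=\{a_1+2d,a_1\}$, which does not contain $a_5=a_1+4d$. Therefore $d'=d$, $a_2=a_1+d$, and $a_j=a_1+(j-1)d$ for all $j$.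

\emph{The direction.} Suppose $d=-1$. Then $u_1$ lies one level after $u_2$, so by \eqref{eq:H} $u_1\sim u_2$ if and only if $a_1$ is odd, which by (1) means that $\varepsilon$ is even. But in an $\varepsilon$-window $u_1\sim u_2$ if and only if $\varepsilon$ is odd. So $d=1$, and (1) gives $p\equiv\varepsilon+1$.
\end{proof}

\begin{remark}\label{rem:five}
Length $5$ is not enough. The edges among $v_1,\dots,v_5$ are $v_1v_4$, $v_2v_3$, $v_2v_4$, $v_4v_5$, so $v_1$ and $v_5$ can be exchanged, and $(v_5,v_2,v_3,v_4,v_1)$ is a $0$-window.
\end{remark}

\section{Graphs that look locally like $H_m$}\label{sec:good}

The universal sentence $\gamma$ should collect enough local properties of the graphs $H_m$ to control every extension. Rather than list axioms as in Example~\ref{ex:chain}, we take all properties of small vertex sets at once.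

\begin{definition}\label{def:good}
A \emph{chart} of a graph $G$ is an embedding of an induced subgraph of $G$ into some $H_m$ with $m\ge9$ odd. The graph $G$ is \emph{good} if every set of at most $10$ vertices of $G$ is the domain of a chart.
\end{definition}

Every $H_m$ is good. Up to isomorphism, finitely many graphs on at most $10$ vertices embed into no $H_m$, and $G$ is good if and only if none of them embeds into $G$. As in the proof of Lemma~\ref{lem:minimal}(a), the existence of such an embedding is expressed by an existential sentence, so goodness is expressed by a universal sentence, which we call $\gamma$.

From now on a \emph{window} with no stated length has length $8$, and a window is also regarded as the set of its entries. The number $10$ leaves room for a window and two more vertices. If $f$ is a chart whose domain contains an $\varepsilon$-window $(u_1,\dots,u_\ell)$ with $\ell\ge 6$, then $(f(u_1),\dots,f(u_\ell))$ is an $\varepsilon$-window in $H_m$, so Lemma~\ref{lem:rigid} gives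
\begin{equation}\label{eq:chart}
\pi(f(u_j))=p+j-1\quad\text{for all $j$, where } p=\pi(f(u_1))\equiv\varepsilon+1\pmod2 .
\end{equation}
The difficulty is that a good graph has no global level function: each chart covers only ten vertices, and different charts are unrelated. We therefore define the position of a vertex relative to a window by adjacency in $G$ alone, and show that every chart reads it correctly.

\begin{definition}\label{def:before}
Let $W=(u_1,\dots,u_8)$ be an $\varepsilon$-window in $G$ and let $w\notin W$ be a vertex.
\begin{itemize}
\item $w$ is \emph{before} $W$ if for $3\le j\le8$: $w\sim u_j$ if and only if $j+\varepsilon$ is even.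
\item $w$ is \emph{after} $W$ if $w$ is adjacent to all or to none of $u_1,\dots,u_6$.
\item $w$ is a \emph{start mate} of $W$ if $w\not\sim u_1$ and, for $2\le j\le8$, $w\sim u_j$ if and only if $u_1\sim u_j$.
\item $w$ is an \emph{end mate} of $W$ if $w\not\sim u_8$ and, for $1\le j\le7$, $w\sim u_j$ if and only if $u_8\sim u_j$.
\end{itemize}
\end{definition}

The entries $u_1,u_2$ are ignored in ``before'' and $u_7,u_8$ in ``after'' because their levels may be equal or consecutive to that of $w$. A vertex before $W$ is adjacent to exactly one of $u_3,u_4$, so it is not after $W$. The first lemma corresponds to the linearity of the order and to the absence of elements inside an $S$-pair.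

\begin{lemma}\label{lem:dich}
Let $G$ be good, $W=(u_1,\dots,u_8)$ an $\varepsilon$-window in $G$, and $w\notin W$. Then $w$ is either before $W$ or after $W$, and not both. If $f$ is any chart whose domain contains $W\cup\{w\}$ and $p=\pi(f(u_1))$, then $w$ is before $W$ if and only if $\pi(f(w))\le p$, and after $W$ if and only if $\pi(f(w))\ge p+7$.
\end{lemma}

\begin{proof}
A chart $f$ as in the statement exists because $G$ is good. Let $f$ map into $H_m$, put $r=\pi(f(w))$, and use \eqref{eq:chart}. If $r\le p$, then for $j\ge3$ the level $p+j-1$ is at least $r+2$, so $w\sim u_j$ if and only if $p+j-1$ is even, that is, $j+\varepsilon$ is even; so $w$ is before $W$. If $r\ge p+7$, then for $j\le6$ the level $p+j-1$ is at most $r-2$, so $w\sim u_j$ if and only if $r$ is even; so $w$ is after $W$. If $p<r<p+7$, then $1<r<m$, and by (L2) the only vertex of level $r$ is $f(u_{r-p+1})$, which contradicts the injectivity of $f$. Since ``before'' and ``after'' exclude each other, all claims follow.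
\end{proof}

Next, shifting a window by one step does not change the side on which an outside vertex lies. This is what carries information along a walk that is much longer than any chart.

\begin{lemma}\label{lem:shift}
Let $G$ be good, let $(u_1,\dots,u_9)$ be a window of length $9$ in $G$, and put $W=(u_1,\dots,u_8)$, $W^+=(u_2,\dots,u_9)$. Then $u_1$ is before $W^+$ and $u_9$ is after $W$. A vertex $w\notin\{u_1,\dots,u_9\}$ is before $W$ if and only if it is before $W^+$, and after $W$ if and only if it is after $W^+$.
\end{lemma}

\begin{proof}
Let $f$ be a chart into $H_m$ with domain $\{u_1,\dots,u_9\}$, or $\{u_1,\dots,u_9,w\}$ when $w$ is given; these sets have at most $10$ vertices. By \eqref{eq:chart}, $f(u_j)$ has level $p+j-1$, so the first entries of $W$ and $W^+$ are sent to levels $p$ and $p+1$. By Lemma~\ref{lem:dich}, $u_1$ is before $W^+$ because $p\le p+1$, and $u_9$ is after $W$ because $p+8\ge p+7$. Since $1<p+1<m$, level $p+1$ contains only $f(u_2)$, so $\pi(f(w))\le p$ if and only if $\pi(f(w))\le p+1$. By Lemma~\ref{lem:dich} this is the claim for ``before'', and the claim for ``after'' follows by the dichotomy.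
\end{proof}

Finally, mates behave like the markers $F$ and $L$: nothing else lies before a window with a start mate or after a window with an end mate. Moreover, a mate is a twin with respect to the whole graph, not only the window.

\begin{lemma}\label{lem:mates}
Let $G$ be good and $W=(u_1,\dots,u_8)$ an $\varepsilon$-window in $G$.
\begin{itemize}
\item[(a)] If $s$ is a start mate of $W$, then $\varepsilon$ is even, $s$ is before $W$, and every $w\notin W\cup\{s\}$ is after $W$ and satisfies $w\sim s\iff w\sim u_1$.
\item[(b)] If $t$ is an end mate of $W$, then $\varepsilon$ is odd, $t$ is after $W$, and every $w\notin W\cup\{t\}$ is before $W$ and satisfies $w\sim t\iff w\sim u_8$.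
\end{itemize}
\end{lemma}

\begin{proof}
(a) For $j\ge3$ we have $s\sim u_j\iff u_1\sim u_j\iff j+\varepsilon$ is even, so $s$ is before $W$. Let $f$ be a chart into $H_m$ with domain $W\cup\{s\}$, or $W\cup\{s,w\}$ when $w$ is given, and let $p$ be as in \eqref{eq:chart}. By Lemma~\ref{lem:dich}, $\pi(f(s))\le p$. If $\pi(f(s))<p$, then $f(u_2)$, of level $p+1$, is at least two levels after $f(s)$, so $s\sim u_2$ if and only if $p+1$ is even, whereas $u_1\sim u_2$ if and only if $p+1$ is odd; this contradicts the definition of a start mate. So $f(s)$ and $f(u_1)$ both have level $p$, and $p\in\{1,m\}$ by (L2). Since $p+7\le m$, we get $p=1$, so $\varepsilon$ is even. By (L1), $w\sim s\iff w\sim u_1$. Level $1$ is filled by $f(s)$ and $f(u_1)$, so $\pi(f(w))>p$, and $w$ is after $W$ by Lemma~\ref{lem:dich}.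

(b) For $j\le6$ we have $t\sim u_j\iff u_8\sim u_j\iff 8+\varepsilon$ is even, so $t$ is after $W$. Take $f$ and $p$ as in (a), with $t$ in place of $s$. By Lemma~\ref{lem:dich}, $\pi(f(t))\ge p+7$. If $\pi(f(t))\ge p+8$, then $f(u_6)$ and $f(u_7)$, of levels $p+5$ and $p+6$, are at least two levels before $f(t)$, so $t$ is adjacent to both or neither of $u_6,u_7$, whereas $u_8$ is adjacent to exactly one of them. So $f(t)$ and $f(u_8)$ both have level $p+7>1$, and $p+7=m$ by (L2). As $m$ is odd, $p$ is even and $\varepsilon$ is odd. By (L1), $w\sim t\iff w\sim u_8$. Level $m$ is filled by $f(t)$ and $f(u_8)$, so $\pi(f(w))<p+7$, and $w$ is before $W$ by Lemma~\ref{lem:dich}.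
\end{proof}

\section{The sentence}\label{sec:sentence}

For a fixed parity of $\varepsilon$, being an $\varepsilon$-window of a given length, a start mate or an end mate are quantifier-free conditions on a tuple of vertices. So there is a first-order sentence $\tau$ expressing the conjunction of the following two statements, which translate $\tau_0$:
\begin{itemize}
\item[$(\tau_1)$] some $0$-window has a start mate;
\item[$(\tau_2)$] for each $\varepsilon\in\{0,1\}$, every $\varepsilon$-window $(u_1,\dots,u_8)$ has an end mate, or there is a vertex $u_9$ such that $(u_1,\dots,u_9)$ is an $\varepsilon$-window of length $9$.
\end{itemize}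

\begin{proposition}\label{prop:three}
Let $n$ range over odd integers $n\ge9$.
\begin{itemize}
\item[(i)] Each $H_n$ is good and satisfies $\tau$.
\item[(ii)] No $H_n$ has a proper extension that is good.
\item[(iii)] Every good graph satisfying $\tau$ is isomorphic to some $H_n$.
\end{itemize}
\end{proposition}

\begin{proof}[Proof of \textup{(i)} and \textup{(ii)}]
(i) Goodness was noted after Definition~\ref{def:good}. By (W2) and (L1), $(v_1,\dots,v_8)$ is a $0$-window with start mate $v_1'$. Let $(u_1,\dots,u_8)$ be an $\varepsilon$-window; by Lemma~\ref{lem:rigid} its entries have levels $p,\dots,p+7$ with $p-1\equiv\varepsilon$. If $p+7<n$, any vertex $u_9$ of level $p+8$ extends it, by (W2). If $p+7=n$, the vertex of level $n$ other than $u_8$ is not in the window and is an end mate, by (L1).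

(ii) Let $B$ be a good graph containing $H_n$ as an induced subgraph, and suppose $w\in V(B)\setminus V(H_n)$. Put $W_k=(v_k,\dots,v_{k+7})$ for $1\le k\le n-7$. Since $W_1$ has the start mate $v_1'$, the vertex $w$ is after $W_1$ by Lemma~\ref{lem:mates}(a). Lemma~\ref{lem:shift}, applied to $(v_k,\dots,v_{k+8})$ for $k=1,\dots,n-8$, shows that $w$ is after $W_{n-7}$. Since $W_{n-7}$ has the end mate $v_n'$, the vertex $w$ is before $W_{n-7}$ by Lemma~\ref{lem:mates}(b). This contradicts Lemma~\ref{lem:dich}.
\end{proof}

For (iii) we follow the walk that $\tau$ provides. The sentence only describes pairs of vertices that occur in a common window of length $9$. It does not say that the walk never revisits a vertex, nor how distant vertices of the walk are joined. Both facts come from showing that a vertex left behind by the walk stays before all later windows.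

\begin{proof}[Proof of \textup{(iii)}]
Let $B$ be good with $B\models\tau$.

\emph{The walk.} By $(\tau_1)$, let $W_1=(b_1,\dots,b_8)$ be a $0$-window with start mate $s$. Suppose that $b_1,\dots,b_{k+7}$ have been chosen and that $W_k=(b_k,\dots,b_{k+7})$ is a $(k-1)$-window. If $W_k$ has an end mate, stop. Otherwise use $(\tau_2)$ to choose $b_{k+8}$ such that $(b_k,\dots,b_{k+8})$ is a $(k-1)$-window of length $9$; then $W_{k+1}$ is a $k$-window by (W1).

\emph{Claim.} Suppose $b_1,\dots,b_N$ have been chosen.
\begin{itemize}
\item[(A)] If $i<k\le N-7$, then $b_i\notin W_k$ and $b_i$ is before $W_k$.
\item[(B)] If $i<j\le N$, then $b_i\ne b_j$, and $b_i\sim b_j$ if and only if exactly one of ``$j$ is even'' and ``$j=i+1$'' holds.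
\end{itemize}
We prove (A) for fixed $i$ by induction on $k$. For $k=i+1$, the tuple $(b_i,\dots,b_{i+8})$ is a window of length $9$, so $b_i\notin W_{i+1}$, and $b_i$ is before $W_{i+1}$ by Lemma~\ref{lem:shift}. Suppose (A) holds for $k$ and $k+1\le N-7$. By Lemma~\ref{lem:shift}, $b_{k+8}$ is after $W_k$, while $b_i$ is before $W_k$; so $b_i\ne b_{k+8}$. Thus $b_i\notin\{b_k,\dots,b_{k+8}\}$, and $b_i$ is before $W_{k+1}$ by Lemma~\ref{lem:shift}.

For (B), first let $j\le i+7$ and $k=\min(i,N-7)$. Then $k\le i<j\le k+7$, so $b_i$ and $b_j$ are different entries of the $(k-1)$-window $W_k$. The vertex $b_j$ is entry number $j-k+1$, and $(j-k+1)+(k-1)=j$, so (B) is the window condition. Now let $j\ge i+8$ and $k=j-7>i$. By (A), $b_i\notin W_k$ and $b_i$ is before $W_k$. As $b_j$ is the eighth entry of $W_k$, we get $b_i\ne b_j$, and $b_i\sim b_j$ if and only if $8+(k-1)=j$ is even. This proves the claim.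

\emph{Termination.} The $b_i$ are distinct and $B$ is finite, so the walk stops at some window $W_q$ with an end mate $t$. Put $n=q+7$. By Lemma~\ref{lem:mates}(b), $q-1$ is odd, so $n$ is odd, and $n\ge9$ because $n\ge8$. By (B), the map $b_i\mapsto v_i$ is an isomorphism of the subgraph induced by $b_1,\dots,b_n$ onto $H_n-\{v_1',v_n'\}$. It remains to see that $s$ and $t$ are two further vertices that behave like $v_1'$ and $v_n'$.

\emph{The end mate.} We have $t\notin W_q$, and for $i<q$ the vertex $b_i$ is before $W_q$ by (A) while $t$ is after $W_q$ by Lemma~\ref{lem:mates}(b). So $t\notin\{b_1,\dots,b_n\}$. Further $t\not\sim b_n$, and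
\begin{equation}\label{eq:t}
t\sim b_i\iff b_n\sim b_i\qquad(1\le i<n),
\end{equation}
by the definition of an end mate for $i\ge q$ and by Lemma~\ref{lem:mates}(b) with $w=b_i$ for $i<q$.

\emph{The start mate.} The vertex $s$ is outside $W_1$ and before $W_1$, by Lemma~\ref{lem:mates}(a). For $j\ge9$, (B) shows that $b_j\notin W_1$ is adjacent to all or none of $b_1,\dots,b_6$, so it is after $W_1$ and $s\ne b_j$. Since $n\ge9$ is odd, $b_n$ is adjacent to none of $b_1,\dots,b_6$; by \eqref{eq:t} the same holds for $t$, so $t$ is after $W_1$ and $s\ne t$. Further $s\not\sim b_1$, and $s\sim b_j\iff b_1\sim b_j$ for $2\le j\le n$, by the definition of a start mate for $j\le8$ and by Lemma~\ref{lem:mates}(a) with $w=b_j$ for $j\ge9$. Finally, Lemma~\ref{lem:mates}(a) with $w=t$ and \eqref{eq:t} give $s\sim t\iff b_1\sim t\iff b_1\sim b_n$.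

Hence $b_i\mapsto v_i$, $s\mapsto v_1'$, $t\mapsto v_n'$ is an isomorphism of the subgraph induced by $\{b_1,\dots,b_n,s,t\}$ onto $H_n$. By (ii) this subgraph is $B$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sentence}]
Let $\varphi=\neg\gamma\vee\tau$, where $\gamma$ is the universal sentence expressing goodness. By Proposition~\ref{prop:three}(iii) and (ii), no model of $\gamma\wedge\tau$ has a proper extension satisfying $\gamma$, so $\varphi$ is preserved by extensions over all finite graphs by Lemma~\ref{lem:template}(a). Let $\mathcal C$ be as in the theorem and suppose that $\varphi$ is equivalent on $\mathcal C$ to an existential sentence with $q$ quantifiers. Choose an odd $n>q$ such that $H_n$ and all $H_n-x$ lie in $\mathcal C$. By Proposition~\ref{prop:three}(i), $H_n\models\gamma\wedge\tau$, so by Lemma~\ref{lem:template}(b) $H_n\models\varphi$ and no $H_n-x$ satisfies $\varphi$. Since $H_n$ has $n+2>q$ vertices, this contradicts Lemma~\ref{lem:minimal}(b). The last statement follows because a hereditary class containing $H_n$ contains all $H_n-x$.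
\end{proof}

\begin{remark}[The start mate is needed]\label{rem:start}
Replace $(\tau_1)$ by ``there is a window''. The subgraph $D$ of $H_n$ induced by the levels $n-7,\dots,n$ satisfies this and $(\tau_2)$: by Lemma~\ref{lem:rigid} every window in $D$ ends at level $n$, and the other vertex of level $n$ is an end mate. But $D$ has the proper good extension $H_n$, so the hypothesis of Lemma~\ref{lem:template} fails.
\end{remark}

\begin{remark}[Finiteness is needed]\label{rem:finite}
Finiteness is used to stop the walk in (iii), and $\varphi$ is not preserved by extensions if infinite graphs are allowed. Let $H_\infty$ have vertices $v_1',v_1,v_2,\dots$ with levels and adjacency as in \eqref{eq:H}. Each finite subset lies in some $H_m$, so $H_\infty$ is good, its windows occupy consecutive levels and always extend, and $H_\infty\models\tau$. Add a $0$-window $U=(u_1,\dots,u_8)$ of new vertices, joining $u_j$ to all of $H_\infty$ if $j$ is even and to none of it if $j$ is odd. The result $G$ is good: given finitely many vertices, send $u_j$ to level $p+j-1$ of $H_{p+8}$ for a large odd $p$. Every vertex outside $U$ is before $U$, while an end mate of $U$ or a ninth entry would be adjacent to all or none of $u_1,\dots,u_6$. So $G$ violates $(\tau_2)$, and $G\not\models\varphi$.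
\end{remark}

\section{Cliquewidth and split permutation graphs}\label{sec:classes}

The graphs of cliquewidth at most $k$ form a hereditary class, and so do those of linear cliquewidth at most $k$. Indeed, let $X$ be a nonempty set of vertices of a graph built by operations (i)--(iv). Omit the creation of the vertices outside $X$, every operation applied to a part that has become empty, and every union with such a part. Operations (ii)--(iv) commute with restriction to a vertex subset, so the shortened construction builds the subgraph induced by $X$ with the same labels, and unions still add single vertices if they did so before.

\begin{proof}[Proof of Theorem~\ref{thm:cw3}]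
The bound is Lemma~\ref{lem:cw}. The graphs of cliquewidth at most $3$ form a hereditary class containing all $H_n$, so Theorem~\ref{thm:sentence} applies.
\end{proof}

We recall the classes in Theorem~\ref{thm:sharp}. A graph is
\begin{itemize}
\item a \emph{split graph} if its vertex set is the union of a clique and an independent set;
\item a \emph{permutation graph} if its vertices can be represented by points of the plane, with pairwise distinct $x$-coordinates and pairwise distinct $y$-coordinates, so that two vertices are adjacent if and only if one point lies above and to the left of the other;
\item an \emph{interval graph} if its vertices can be represented by intervals of the real line so that two vertices are adjacent if and only if the intervals meet;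
\item \emph{chordal} if it has no induced cycle of length at least $4$;
\item \emph{perfect} if in every induced subgraph the chromatic number equals the size of a largest clique;
\item a \emph{comparability graph} if there is a partial order on its vertices such that two distinct vertices are adjacent if and only if they are comparable.
\end{itemize}
Each defining condition restricts to induced subgraphs, so these classes are hereditary.

\begin{lemma}\label{lem:perm}
Every $H_n$ is a split graph and a permutation graph.
\end{lemma}

\begin{proof}
The partition into $O$ and $E$ from Section~\ref{sec:rigid} shows that $H_n$ is split. For the representation by points, we must be able to add a point adjacent to all earlier points except the previous one, or only to the previous one. This is possible when the previous point is extreme in a suitable direction, and the new point is then extreme in the next direction, so the points spiral outward (Figure~\ref{fig:spiral}). Say that a new point is placed \emph{immediately below} a point $v$ if its $y$-coordinate is smaller than that of $v$ and no existing $y$-coordinate lies in between; the other three directions are defined by the corresponding condition. Place $v_1$, which is the topmost point so far, and insert $v_2,\dots,v_n$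 by the following rules.
\begin{itemize}
\item $i\equiv2\pmod4$, $v_{i-1}$ topmost: put $v_i$ to the left of all points, immediately below $v_{i-1}$. It lies above and to the left of all earlier points except $v_{i-1}$, which is to its upper right. Now $v_i$ is leftmost.
\item $i\equiv3\pmod4$, $v_{i-1}$ leftmost: put $v_i$ below all points, immediately to the right of $v_{i-1}$. Then $v_{i-1}$ is to its upper left and all other earlier points are to its upper right. Now $v_i$ is bottommost.
\item $i\equiv0\pmod4$, $v_{i-1}$ bottommost: put $v_i$ to the right of all points, immediately above $v_{i-1}$. Then $v_{i-1}$ is to its lower left and all other earlier points are to its upper left. Now $v_i$ is rightmost.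
\item $i\equiv1\pmod4$, $v_{i-1}$ rightmost: put $v_i$ above all points, immediately to the left of $v_{i-1}$. Then $v_{i-1}$ is to its lower right and all other earlier points are to its lower left. Now $v_i$ is topmost.
\end{itemize}
For even $i$ the point $v_i$ is adjacent to all earlier points except $v_{i-1}$, and for odd $i$ only to $v_{i-1}$; this is \eqref{eq:H} on $v_1,\dots,v_n$. Finally place $v_1'$ immediately above and immediately to the right of $v_1$, and $v_n'$ immediately above and immediately to the right of $v_n$. Each new point is non-adjacent to its partner and compares with every other point as its partner does, so it is a false twin.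
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.33]
\draw[gray,dashed] (0,1)--(-2,0)--(-1,-3)--(4,-2)--(3,5)--(-6,4)--(-5,-7)--(8,-6)--(7,9);
\fill (0,1) circle (6pt) node[below right] {$v_1$};
\fill (0.6,1.6) circle (6pt) node[above] {$v_1'$};
\fill (-2,0) circle (6pt) node[left] {$v_2$};
\fill (-1,-3) circle (6pt) node[below] {$v_3$};
\fill (4,-2) circle (6pt) node[right] {$v_4$};
\fill (3,5) circle (6pt) node[above] {$v_5$};
\fill (-6,4) circle (6pt) node[left] {$v_6$};
\fill (-5,-7) circle (6pt) node[below] {$v_7$};
\fill (8,-6) circle (6pt) node[right] {$v_8$};
\fill (7,9) circle (6pt) node[left] {$v_9$};
\fill (7.5,9.6) circle (6pt) node[right] {$v_9'$};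
\end{tikzpicture}
\caption{$H_9$ as a permutation graph: two points are adjacent when one lies above and to the left of the other. The dashed spiral shows the order of insertion, not edges of the graph.}\label{fig:spiral}
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
For $k\le2$ the property holds by Proposition~\ref{prop:cographs}. For $k\ge3$ the graphs of cliquewidth at most $k$, and those of linear cliquewidth at most $k$, form hereditary classes containing all $H_n$ by Lemma~\ref{lem:cw}, so the property fails by Theorem~\ref{thm:sentence}. By Lemmas~\ref{lem:cw} and~\ref{lem:perm}, every $H_n$ is a split permutation graph of linear cliquewidth at most $3$, so Theorem~\ref{thm:sentence} applies to every hereditary class containing all such graphs. It remains to see that the five named classes contain all split permutation graphs; for split graphs and permutation graphs there is nothing to prove. Let $G$ be split, with clique $K$ and independent set $I$, chosen disjoint.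

\emph{$G$ is chordal.} An induced cycle of length at least $4$ has no triangle, so it meets $K$ in at most two vertices, which are consecutive on the cycle if there are two. The remaining vertices of the cycle then include two consecutive ones, and these would be adjacent vertices of $I$.

\emph{$G$ is perfect.} Induced subgraphs of split graphs are split, so it suffices to color $G$ itself with as many colors as a largest clique has vertices. If some vertex of $I$ is adjacent to all of $K$, move one such vertex to $K$; it is then a non-neighbor in $K$ of all remaining vertices of $I$. So we may assume that every vertex of $I$ has a non-neighbor in $K$. Give the vertices of $K$ distinct colors and each vertex of $I$ the color of one of its non-neighbors in $K$. This is a proper coloring with $|K|$ colors.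

\emph{If $G$ is also a permutation graph, it is an interval graph.} Two distinct points are non-adjacent exactly when one lies above and to the right of the other, and this relation is a strict partial order; so the complement of $G$ is a comparability graph. A chordal graph whose complement is a comparability graph is an interval graph \cite{GH}.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CO}
Courcelle and Olariu, \emph{Upper bounds to the clique width of graphs}, Discrete Appl. Math., 2000.

\bibitem{Da}
Damaschke, \emph{Induced subgraphs and well-quasi-ordering}, J. Graph Theory, 1990.

\bibitem{El}
Ioannis Eleftheriadis, \emph{Extension preservation on dense graph classes}, arXiv:2408.02388 (2024).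

\bibitem{GH}
Gilmore and Hoffman, Canad. J. Math., 1964.

\end{thebibliography}
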